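# Powers of two in one-hole domino counts: holes on the axes of an odd square

## The divisibility theorem

Let $k\ge 1$ and $n=2k+1$. For a vertex $h$ of the $n\times n$ square grid graph, let $a(n;h)$ be the number of near-perfect matchings with hole $h$: sets of edges such that every vertex except $h$ lies in exactly one of them and $h$ lies in none. Equivalently, $a(n;h)$ is the number of perfect matchings of the grid with $h$ deleted, or the number of domino tilings of the square with one cell removed. We write $\nu$ for the 2-adic valuation on $\mathbb Q$, with $\nu(0)=\infty$.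

**Theorem 1.** If $h$ is on the central row or column at distance $d\ge 1$ from the center, then $2^{k+d}\mid a(2k+1;h)$. If $d$ is odd, then $a(2k+1;h)=0$. Consequently $2^{k+1}$, and indeed $2^{k+2}$, always divides $a(2k+1;h)$.

**Theorem 2.** Under the same hypotheses, $2^{k+2d}\mid a(2k+1;h)$.

**Theorem 3.** For every even $k$ and $d=k$ (hole at the middle of a side), $\nu(a(2k+1;h))=3k=k+2d$ exactly.

The question behind these statements comes from Seok Hyun Byun and Wayne Goddard, "A Note on One-Hole Domino Tilings of Squares and Rectangles", arXiv:2502.05918 (2025). Two facts are given there. First, $2^k\mid a(2k+1;h)$ for every $h$. Second (Tenner), if $h$ is the center, then $a(2k+1;h)$ is $2^k$ times an odd square. The question is whether an extra factor of $2$ appears as soon as the hole moves along an axis away from the center. Theorem 1 says yes: among holes on the two axes, $\nu(a)=k$ holds exactly for the center. Theorem 2 says that the valuation grows at least by $2$ per unit of distance. The exponent $k+2d$ is attained at $d=0$ for all $k$, by Tenner's fact, and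 at $d=k$ for all even $k$, by Theorem 3.

Theorem 2 contains the divisibility in Theorem 1. I prove Theorem 1 separately because its proof is a short consequence of the setup that both need.

## Colors, normalization, and the squares of side 3 and 5

Vertices are written $(\text{row},\text{column})$ with $1\le\text{row},\text{column}\le n$. Color $(r,c)$ by the parity of $r+c$. The corners have $r+c$ even, and that color class has one vertex more than the other. Every edge joins the two colors, so $a(n;h)=0$ unless $h$ has the color of the corners.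

By the symmetries of the square we may take
$$h=(k+1,\;k+1-d),\qquad 1\le d\le k .$$
Its coordinate sum is $2k+2-d$, so it has the corner color if and only if $d$ is even. This proves the assertion $a=0$ for odd $d$. **From here on $d$ is even and $2\le d\le k$**, unless I say that $d=0$ is allowed. In particular $k\ge2$.

For $k=1$ the only off-center axis holes have $d=1$, and the count is $0$. With the hole in the center we must match an 8-cycle, so the count is $2=2^1\cdot 1^2$.

For $k=2$ the hole at distance $1$ gives $0$. We shall compute below, by hand, that the center gives $196=2^2\cdot 7^2$ and the middle of a side gives $192=2^6\cdot 3$. Here $k+2d=6$, so Theorem 2 is exact in this case.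

## What the Kasteleyn matrix knows modulo 2

The first thing to try is to write $a(n;h)$ as a determinant and to compute the rank modulo $2$. We recall the tool.

**Kasteleyn's theorem.** Let $H$ be a finite connected plane bipartite graph with weighted edges, whose bounded faces are bounded by cycles. Multiply each edge weight by a complex phase so that, around each bounded face with edges $e_1,\dots,e_{2s}$ in cyclic order, the alternating product of phases (those of $e_1,e_3,\dots$ divided by those of $e_2,e_4,\dots$) is $(-1)^{s+1}$. If the color classes have equal size and $K$ is the resulting biadjacency matrix, then $|\det K|=M(H)$, the weighted number of perfect matchings. Phases that are all $\pm1$ always exist.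

We also need an elementary lemma, which will return in the proof of Theorem 2. Let $\mathbb Z_{(2)}$ be the ring of rationals with odd denominator. Reduction modulo $2$ and modulo $4$ makes sense in it.

**Lemma 4.** If $N$ rows of a square matrix over $\mathbb Z_{(2)}$ have rank at most $\rho$ modulo $2$, then $2^{N-\rho}$ divides the determinant.

*Proof.* Row reduction over $\mathbb F_2$ turns at least $N-\rho$ of these rows into $0$. It uses only swaps and additions of one row to another. Perform the same swaps and additions over $\mathbb Z_{(2)}$. The determinant changes at most by sign, and now at least $N-\rho$ rows are divisible by $2$. $\square$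

Now let $d$ be even, $0\le d\le k$, and let $K_h$ be the biadjacency matrix modulo $2$ of the grid minus $h$, with columns indexed by corner-colored vertices. Signs do not matter modulo $2$. I claim that **the corank of $K_h$ over $\mathbb F_2$ is exactly $k$**, for the center and for off-center holes alike.

For $1\le j\le n$ let $S_j$ be the set of grid points $(r,c)$ with $r+c\equiv j+1\pmod 2$ and
$$|r-c|\le j-1,\qquad j+1\le r+c\le 2n+1-j ,$$
a tilted rectangle. Put $x=r-c$, $y=r+c$. The four neighbors of $(r,c)$ in $\mathbb Z^2$ have coordinates $(x\pm1,y\pm1)$, all four sign choices occurring. In these coordinates $S_j$ is a product of two arithmetic progressions of step $2$, namely $x\in\{-(j-1),\dots,j-1\}$ and $y\in\{j+1,\dots,2n+1-j\}$. All these points lie in the grid. For a vertex of the other color, the number of its neighbors in $S_j$ is a product of two numbers from $\{0,1,2\}$. It is odd only if both are $1$, that is, if $x=\pm j$ and $y\in\{j,2n+2-j\}$. These four points are $(j,0),(0,j),(n+1,n+1-j),(n+1-j,n+1)$, all outside the grid. So the indicator vector of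 $S_j$ is in the kernel of the adjacency matrix of the full grid modulo $2$. The first row of $S_j$ is the single point $(1,j)$. A kernel vector is determined by its first row, because the equation at $(r,c)$ gives the entry at $(r+1,c)$ from rows $r$ and $r-1$. Hence $S_1,\dots,S_n$ form a basis of the kernel.

The kernel vectors on the corner color are spanned by the $k+1$ sets $S_j$ with $j$ odd. The kernel of $K_h$ consists of those vectors that vanish at $h$. For $h=(k+1,k+1-d)$ and $j=d+1$ we have $x=d\le j-1$ and $d+2\le y=2k+2-d\le 4k+2-d$, with the right parity, so $h\in S_{d+1}$. Vanishing at $h$ is therefore one nontrivial condition, and the corank is $k$.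

With Lemma 4 this reproves $2^k\mid a(n;h)$ for these holes. But the approach stops here. The rank modulo $2$ is the same for the center, where $\nu(a)=k$ exactly, as for the other holes. It counts rows that can be made even, and it cannot see whether one of them could be made divisible by $4$. We need a determinant with more structure, in which the factor $2^k$ has already been removed.

## Cutting the square along its central row

**Step 1.** *The aim is to use the symmetry about the central row, which fixes $h$, to pull out $2^k$ explicitly.*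

**Ciucu's factorization theorem** (*Enumeration of perfect matchings in graphs with reflective symmetry*, JCTA 77, 1997). Let $G$ be a plane bipartite weighted graph, symmetric about a horizontal line, such that removing the vertices on the line separates the graph. Let the axis vertices, from left to right, be $a_1,b_1,\dots,a_w,b_w$, and color $G$ black and white. Delete the edges above all white $a_i$ and black $b_i$, delete the edges below all black $a_i$ and white $b_i$, and halve the weights of the edges on the axis. Then $G$ splits into an upper part $G^+$ and a lower part $G^-$, and $M(G)=2^wM(G^+)M(G^-)$.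

**Definition.** For $0\le m\le 2k$ let $R_m$ be the $k\times n$ grid with extra vertices $(k+1,c)$, $1\le c\le m$. Each extra vertex is joined to $(k,c)$ by an edge of weight $1$, and consecutive extra vertices are joined by edges of weight $\tfrac12$. Let $M(R_m)$ be the weighted number of perfect matchings.

**Proposition 5.** For $d$ even, $0\le d\le k$,
$$a(2k+1;h)=2^k\,M(R_{k-d})\,M(R_{k+d}). \tag{1}$$

*Proof.* Let $G$ be the grid minus $h$. It satisfies the hypotheses, and it has $2k$ axis vertices, so $w=k$. The color of $(k+1,c)$ alternates with $c$. Left of the hole, the vertex in column $c$ is the $c$-th axis vertex, so odd columns carry labels $a$ and even columns carry labels $b$. Label and color both alternate with $c$, so either all these vertices are white $a$'s and black $b$'s, or all are black $a$'s and white $b$'s. They are all cut on the same side. Right of the hole, column $c$ holds the $(c-1)$-st axis vertex, so the labels are interchanged relative to the color, and all these vertices are cut on the opposite side. Hence one part is a $k\times n$ grid with the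 $k-d$ left axis vertices attached, and the other is a $k\times n$ grid with the $k+d$ right axis vertices attached. In both parts the axis edges have weight $\frac12$. No axis edge passes the hole. Up to reflection the parts are $R_{k-d}$ and $R_{k+d}$. $\square$

*The case $k=2$.* The graph $R_0$ is the $2\times5$ grid, with $M(R_0)=8$ (the Fibonacci recursion $1,2,3,5,8$). For $R_2$: if the extra vertices are matched upward, the top row must use the edge between columns $1$ and $2$, and a $2\times 3$ grid with $3$ matchings remains. If they are matched to each other we get $\frac12\cdot 8$. So $M(R_2)=3+4=7$, and the center has $a=4\cdot 7\cdot 7=196$.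

For $R_4$ sort by the horizontal edges used in row 3. With none, everything is forced, giving $1$. With only columns $\{1,2\}$: the vertex $(2,5)$ must be matched upward, then the top edge in columns $3,4$ is forced and a $2\times2$ square remains, giving $\frac12\cdot2=1$. With only $\{2,3\}$: all is forced, giving $\frac12$. With only $\{3,4\}$: the top edge in columns $1,2$ is forced and a $2\times3$ grid remains, giving $\frac32$. With $\{1,2\}$ and $\{3,4\}$: $\frac14\cdot 8=2$. The sum is $M(R_4)=6$, and the middle of a side has $a=4\cdot 8\cdot 6=192$.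

The example shows what is still to be done. The factor $2^k$ is out, but the factors $M(R_m)$ involve weights $\frac12$, and already the terms $\frac12$ and $\frac32$ are not integers. So (1) by itself does not even return $2^k\mid a$. Neither $R_{k-d}$ nor $R_{k+d}$ is symmetric about its vertical midline, except for $R_0$, so we cannot simply factor again. What does survive of the left-right symmetry is that the $k\times n$ grid inside $R_m$ is symmetric, and linear algebra can exploit that.

## An $n\times n$ determinant for $M(R_m)^2$

**Step 2.** *The aim is to compress the adjacency determinant of $R_m$ to size $n\times n$, with rows that are rows of polynomials in the adjacency matrix of a path.*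

Let $A_j$ be the adjacency matrix of the path on $j$ vertices, and put $A=A_n$, $C=A_k$. Define polynomials by $F_0=p_0=0$, $F_1=p_1=1$ and
$$F_{r+1}=xF_r+F_{r-1},\qquad p_{r+1}=xp_r-p_{r-1},$$
$$L_r=F_{r+1}+F_{r-1}=xF_r+2F_{r-1},\qquad \ell_r=p_{r+1}-p_{r-1}=xp_r-2p_{r-1}.$$
By induction, with Pascal's rule $\binom{r-j}{j}=\binom{r-1-j}{j}+\binom{r-1-j}{j-1}$,
$$F_r=\sum_{0\le j\le (r-1)/2}\binom{r-1-j}{j}x^{r-1-2j}.$$
Shifting the index in $F_{r-1}$ gives
$$L_r=\sum_{0\le j\le r/2} c_{r,j}\,x^{r-2j},\qquad c_{r,j}=\binom{r-j}{j}+\binom{r-j-1}{j-1}=\frac{r}{r-j}\binom{r-j}{j},$$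
where the last equality uses $\binom{r-j-1}{j-1}=\frac{j}{r-j}\binom{r-j}{j}$. The polynomials $p_r$ and $\ell_r$ have the same coefficients with extra signs $(-1)^j$. Write
$$F=F_{k+1},\quad L=L_{k+1},\quad p=p_{k+1},\quad \ell=\ell_{k+1}.$$
For a matrix $X$, let $X_c$ denote its $c$-th row. For $k=2$ we have $F=x^2+1$, $p=x^2-1$, $L=x^3+3x$, $\ell=x^3-3x$.

**Proposition 6.** For $0\le m\le 2k$,
$$2^mM(R_m)^2=|\det N_m|,\tag{2}$$
where $(N_m)_c=L(A)_c$ for $c\le m$ and $(N_m)_c=F(A)_c$ for $c>m$.

*Proof.* *Kasteleyn phases.* All bounded faces of $R_m$ are unit squares. Multiply the weights of vertical edges by $\mathrm i$. Around each square the alternating product of phases is $1/\mathrm i^2=-1$, as required for $s=2$. Let $\mathcal A$ be the resulting symmetric weighted adjacency matrix. If the color classes have equal size, $\mathcal A=\begin{pmatrix}0&K\\K^T&0\end{pmatrix}$ and $|\det \mathcal A|=|\det K|^2=M(R_m)^2$. If not, both sides are $0$.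

*Removing the phases.* Write vectors as $(f_1,\dots,f_k,y)$ with $f_r\in\mathbb C^n$ for the rows of the grid and $y\in\mathbb C^m$ for the extra vertices. Let $E:\mathbb C^m\to\mathbb C^n$ be the inclusion on the first $m$ coordinates. Then $\mathcal A$ produces the blocks $Af_r+\mathrm i f_{r-1}+\mathrm i f_{r+1}$ for $1\le r\le k$, with $f_0=0$, $f_{k+1}=Ey$, and the block $\frac12A_my+\mathrm iE^Tf_k$. Substitute $f_r=\mathrm i^{r-1}g_r$, $y=\mathrm i^ky'$, and divide the $r$-th block by $\mathrm i^{r-1}$ and the last by $\mathrm i^k$. Since $\mathrm i\cdot\mathrm i^{r-2}=\mathrm i^{r-1}$ and $\mathrm i\cdot \mathrm i^{r}=-\mathrm i^{r-1}$, we obtain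
$$Ag_r+g_{r-1}-g_{r+1}\quad(1\le r\le k,\ g_0=0,\ g_{k+1}=Ey'),\qquad \tfrac12A_my'+E^Tg_k ,$$
and the determinant has changed only by a phase.

*Eliminating rows $2,\dots,k$.* Put $g_1=u$ and $g_r=F_r(A)u+z_r$ for $2\le r\le k$, a unimodular substitution. Set $z_0=z_1=0$. In block $r\le k-1$ the terms with $u$ cancel, by the recursion for $F_r$, and $Az_r+z_{r-1}-z_{r+1}$ remains. So the first $k-1$ blocks involve only $z_2,\dots,z_k$, and they are block triangular with diagonal blocks $-I$. Hence $|\det\mathcal A|$ is the absolute value of the determinant that describes how the last two blocks depend on $(u,y')$: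
$$\begin{pmatrix}F(A)&-E\\ E^TF_k(A)&\tfrac12A_m\end{pmatrix}.$$
(For $k=1$ there is nothing to eliminate and this is the matrix itself.)

*Eliminating $y'$.* The first $m$ rows are $(E^TF(A)\mid -I_m)$. Add $\frac12A_m$ times these rows to the last block row, which becomes $\bigl(E^TF_k(A)+\frac12A_mE^TF(A)\mid 0\bigr)$. Now the last $m$ columns are $-I_m$ in the first $m$ rows and $0$ elsewhere. Expanding leaves, up to sign, the $n\times n$ determinant with rows $F(A)_c$ for $c>m$ and $\bigl(F_k(A)+\frac12EA_mE^TF(A)\bigr)_c$ for $c\le m$.

*Recognizing $L$.* For $c<m$ the row $(EA_mE^TF(A))_c$ is $F(A)_{c-1}+F(A)_{c+1}=(AF(A))_c$ (with $F(A)_0=0$). For $c=m$ only the term $F(A)_{m+1}$ is missing. Since $m+1\le n$, that is one of our rows, and we may add $\frac12$ of it. The rows $c\le m$ become $\bigl(F_k+\frac12xF\bigr)(A)_c=\frac12L(A)_c$. Taking out $2^{-m}$ gives (2). $\square$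

## Folding into palindromes and antipalindromes

**Step 3.** *The aim is to use the reflection of the path to split each row of $N_m$ into two shorter blocks, in which Cayley–Hamilton produces even entries.*

A vector in $\mathbb Q^n$ is a palindrome if it is fixed by $c\mapsto n+1-c$, and an antipalindrome if it is negated. For $n=5$: $(1,2,7,2,1)$ and $(1,2,0,-2,-1)$. Let $U$ be the matrix with columns $e_c+e_{n+1-c}$ $(c\le k)$, then $e_{k+1}$, then $e_c-e_{n+1-c}$ $(c\le k)$. Then $|\det U|=2^k$, one factor $2$ for each pair $\{c,n+1-c\}$.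

On palindromes, with coordinates $1,\dots,k+1$, the matrix $A$ acts by
$$B=\begin{pmatrix}C&e_k\\2e_k^T&0\end{pmatrix},$$
because the middle entry of $Ax$ is $x_k+x_{k+2}=2x_k$. On antipalindromes, with coordinates $1,\dots,k$, it acts by $C$, because $x_{k+1}=0$. So for a polynomial $f$ the rows of $f(A)U$ are as follows. We write $(X\mid Y)$ for a row with a first block of length $k+1$ and a second block of length $k$.
$$\text{row }c:\ (f(B)_c\mid f(C)_c),\qquad \text{row }n+1-c:\ (f(B)_c\mid -f(C)_c)\quad(c\le k),\qquad \text{row }k+1:\ (f(B)_{k+1}\mid 0).$$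

**Where evenness comes from.** Expanding $\det(xI-A_j)$ along the last row shows that the characteristic polynomial of $A_j$ is $p_{j+1}$. That of $C$ is therefore $p$. Expanding along the last row and column, that of $B$ is $xp-2p_k=\ell$. By Cayley–Hamilton, $p(C)=0$ and $\ell(B)=0$. Now $F$ and $p$ agree up to signs, and so do $L$ and $\ell$. Put
$$\hat Q=\sum_{j\text{ odd}}\binom{k-j}{j}x^{k-2j},\qquad O=\sum_{j\text{ odd}}c_{k+1,j}x^{k+1-2j},$$
so that $F-p=2\hat Q$ and $L-\ell=2O$. With $Q=\hat Q(C)$ this gives
$$F(C)=2Q,\qquad L(C)=CF(C)+2F_k(C)=2L'\ \text{ with }\ L':=CQ+F_k(C),\qquad L(B)=2\,O(B).\tag{3}$$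
The last row of $B$ is $0$ modulo $2$, so $B$ is block upper triangular modulo $2$, and for $g\in\mathbb Z[x]$
$$g(B)\equiv\begin{pmatrix}g(C)&*\\0&g(0)\end{pmatrix}\pmod 2.\tag{4}$$
Apply (4) to $F$ and use $F(C)=2Q$: the first $k$ columns of $F(B)$ are even. So
$$F(B)\equiv(0\mid *)\pmod2\quad\text{(only the last column can be odd)},\qquad L(B)\equiv 0\pmod 2.\tag{5}$$

*Example $k=2$.* Here $\hat Q=1$, $Q=I$, $O=3x$, $L'=C+C=2C$, and
$$C=\begin{pmatrix}0&1\\1&0\end{pmatrix},\quad B=\begin{pmatrix}0&1&0\\1&0&1\\0&2&0\end{pmatrix},\quad F(B)=B^2+I=\begin{pmatrix}2&0&1\\0&4&0\\2&0&3\end{pmatrix},\quad L(B)=6B .$$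

**The case $m=k-d$.** For $c\le m$, row $c$ of $N_m$ is an $L$-row and row $n+1-c$ is an $F$-row. For $m<c\le k$ both are $F$-rows, and so is row $k+1$. Whenever both rows of a pair are of the same kind they read $(X\mid Y)$, $(X\mid -Y)$ after multiplication by $U$. Adding the second to the first and then subtracting half of the first from the second turns them into $(2X\mid0)$, $(0\mid -Y)$. There are $k-m=d$ such pairs, so we take out $2^d$ from the rows $(2X\mid 0)$. All second blocks come from $F(C)=2Q$ or $L(C)=2L'$, so we also take out $2$ from each of the last $k$ columns. Thus $2^k|\det N_m|=2^d\cdot2^k|D_1|$, where $D_1$ is the determinant with the rows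

* I: $(L(B)_c\mid L'_c)$, $c\le m$;
* II: $(F(B)_c\mid -Q_c)$, $c\le m$;
* III: $(F(B)_c\mid 0)$, $m<c\le k+1$;
* IV: $(0\mid Q_c)$, $m<c\le k$.

By (2), $2\nu(M(R_{k-d}))=d+\nu(D_1)-(k-d)$, that is,
$$2\nu(M(R_{k-d}))=2d-k+\nu(D_1).\tag{6}$$

**The case $m=k+d$.** Put $q=n-m=k+1-d$, so $1\le q\le k-1$. Row $n+1-c$ is an $F$-row exactly when $n+1-c>m$, that is, $c\le q$. It is an $L$-row for $q<c\le k$. All rows $c\le k+1$ are $L$-rows. There are $k-q=d-1$ pairs of the same kind, and as before $|\det N_m|=2^{d-1}|D_2|$, where $D_2$ has the rows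

* I: $(L(B)_c\mid L'_c)$, $c\le q$;
* II: $(F(B)_c\mid -Q_c)$, $c\le q$;
* III: $(L(B)_c\mid 0)$, $q<c\le k+1$;
* IV: $(0\mid L'_c)$, $q<c\le k$.

By (2), $2\nu(M(R_{k+d}))=(d-1)+\nu(D_2)-(k+d)$, that is,
$$2\nu(M(R_{k+d}))=\nu(D_2)-k-1.\tag{7}$$

*Check for $k=d=2$.* Here $m=0$ in the first case, so $D_1=\det F(B)\cdot\det Q=16$, and $M(R_0)^2=|\det N_0|=2^2\cdot16=64$, as it should be. In the second case $m=4$, $q=1$ and
$$D_2=\det\begin{pmatrix}0&6&0&0&2\\2&0&1&-1&0\\6&0&6&0&0\\0&12&0&0&0\\0&0&0&2&0\end{pmatrix}.$$
The last column forces the entry $2$ in row 1, then row 4 forces $12$, row 5 forces $2$, and $\det\begin{pmatrix}2&1\\6&6\end{pmatrix}=6$ remains. So $|D_2|=288$, and $2^4M(R_4)^2=2\cdot288=576$ gives $M(R_4)=6$.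

## Even columns: divisibility by $2^{k+d}$

**Step 4.** *We prove Theorem 1 by looking at columns.* By (5), the first $k$ columns of $F(B)$ and of $L(B)$ are even. In $D_1$ and $D_2$ the first blocks are rows of $F(B)$, rows of $L(B)$, or $0$. So the first $k$ columns of both integer matrices are even, and
$$\nu(D_1)\ge k,\qquad \nu(D_2)\ge k.$$
By (6), $2\nu(M(R_{k-d}))\ge 2d$, so $\nu(M(R_{k-d}))\ge d$. By (7), $2\nu(M(R_{k+d}))\ge -1$. But $\nu(M(R_{k+d}))$ is an integer or $\infty$, so it is at least $0$. By (1), $\nu(a(2k+1;h))\ge k+d$, and $d\ge2$. For odd $d$ the count is $0$. This proves Theorem 1. $\blacksquare$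

For $k=d=2$ the columns give only $2^2\mid D_1$ and $2^2\mid D_2$, while in truth $\nu(D_1)=4$ and $\nu(D_2)=5$. For Theorem 2 we must count more carefully, and we shall count by rows.

## Odd $k$: rows that are multiples of one vector

**Step 5.** *We fix the target for Theorem 2.* It suffices to prove
$$\nu(D_1)\ge k+d,\qquad \nu(D_2)\ge k+d+1,\tag{8}$$
because then (6) gives $2\nu(M(R_{k-d}))\ge 3d$, (7) gives $2\nu(M(R_{k+d}))\ge d$, and (1) gives $\nu(a)\ge k+\frac{3d}2+\frac d2=k+2d$.

**Step 6.** *For odd $k$ we show that $Q$ is even and $L(B)$ is divisible by $4$.* Let $j$ be odd. Then $k-j$ is even, and $\binom{\text{even}}{\text{odd}}$ is even, because $j\binom{k-j}{j}=(k-j)\binom{k-j-1}{j-1}$. So $Q\equiv0\pmod2$. Likewise $(k+1-j)\,c_{k+1,j}=(k+1)\binom{k+1-j}{j}$ with $k+1$ even and $k+1-j$ odd, so $c_{k+1,j}$ is even. Hence $O=2O_1$ with $O_1\in\mathbb Z[x]$, and $L(B)=4\,O_1(B)$. For $k=3$, for instance, $\hat Q=2x$ and $O=4x^2$.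

**Step 7.** *We bound $D_1$ for odd $k$.* By (5) and $Q\equiv0$, all rows of types II, III, IV are modulo $2$ multiples of the single coordinate vector $e_{k+1}$ of the first block. There are $m+(k+1-m)+(k-m)=2k+1-m$ of them, of rank at most $1$. By Lemma 4, $\nu(D_1)\ge 2k-m=k+d$.

**Step 8.** *We bound $D_2$ for odd $k$.* The $k+1-q=d$ rows III are divisible by $4$. Divide them by $4$, gaining $2d$. The row $c=k+1$ among them has become $(O_1(B)_{k+1}\mid 0)$, which by (4) is congruent to $(O_1(0)e_{k+1}\mid0)$ modulo $2$. The $q$ rows II are also multiples of $e_{k+1}$ modulo $2$. These $q+1$ rows have rank at most $1$ modulo $2$, so Lemma 4 gives $q$ more: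
$$\nu(D_2)\ge 2d+q=k+d+1 .$$
This proves (8) for odd $k$.

## Even $k$: an identity modulo 2 and a congruence modulo 4

For even $k$ the first fact of Step 6 is false: for $k=2$ we had $Q=I$. So evenness must come from elsewhere. In the example $L'=2C$ is even, and $F(B)$ becomes divisible by $4$ once its last row is used to clear the last column: subtracting $\frac13$ of $(2,0,3)$ from $(2,0,1)$ leaves $(\frac43,0,0)$, and the second row is $(0,4,0)$. Also the last row of $L(B)=6B$ is $(0,12,0)$. These are the general phenomena. Let $k=2\alpha$ with $\alpha\ge1$, so $k+1=2\alpha+1$ is odd.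

**Lemma 7.** Let $k$ be even. Then $CQ\equiv p_k(C)\pmod2$ and $\det Q$ is odd. Consequently $L'\equiv0$ and $O(C)\equiv F_k(C)\pmod 2$.

*Proof.* *Reduction to polynomials in $u=x^2$.* Work over $\mathbb F_2$. Since $k$ is even, $p$ and $\hat Q$ are even polynomials and $p_k$ is odd:
$$p(x)=P(x^2),\quad P=\sum_j\binom{k-j}{j}u^{\alpha-j};\qquad \hat Q(x)=T(x^2),\quad T=\sum_{j\text{ odd}}\binom{k-j}{j}u^{\alpha-j};\qquad p_k(x)=xW(x^2).$$
We shall show $T\equiv W\pmod P$ by evaluating both at the roots of $P$.

*$T$ is a derivative.* We have $uP'=\sum_j(\alpha-j)\binom{k-j}{j}u^{\alpha-j}$. If $\alpha$ is even, only odd $j$ survive and $uP'=T$. If $\alpha$ is odd, only even $j$ survive and $uP'=P+T$. In both cases $T\equiv uP'\pmod P$.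

*The roots of $P$.* By induction from the recursion, over $\mathbb Z$,
$$p_r(s+s^{-1})=\sum_{i=0}^{r-1}s^{r-1-2i},\qquad\text{so}\qquad (s-s^{-1})\,p_r(s+s^{-1})=s^r-s^{-r}.$$
Take $r=k+1$ and reduce modulo $2$, where $(s+s^{-1})^2=s^2+s^{-2}$. Only powers of $t=s^2$ occur, and
$$P(t+t^{-1})=\sum_{i=-\alpha}^{\alpha}t^i=t^{-\alpha}\,\frac{t^{k+1}+1}{t+1}\tag{9}$$
as an identity over $\mathbb F_2$ in the variable $t$. Since $k+1$ is odd, there are $k=2\alpha$ distinct nontrivial $(k+1)$-st roots of unity $t\in\overline{\mathbb F}_2$, and $t\ne t^{-1}$ for each. The value $u=t+t^{-1}$ determines the pair $\{t,t^{-1}\}$ and is nonzero, so we get $\alpha$ distinct nonzero values $u$. By (9) they are roots of $P$. As $\deg P=\alpha$, they are all its roots, and they are simple.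

*Values at the roots.* Fix such a $t$ and choose $s=t^{(k+2)/2}$. Then $s^2=t^{k+2}=t$ and $s^{k+1}=1$. Put $x=s+s^{-1}$, so $x^2=u\ne0$. Differentiate (9) with respect to $t$. At our $t$ we have $t^{k+1}=1$, so on the right only the derivative of $t^{k+1}+1$ contributes, and it equals $(k+1)t^k=t^{-1}$:
$$P'(u)\,(1+t^{-2})=\frac{t^{-\alpha-1}}{t+1}.$$
Since $1+t^{-2}=t^{-2}(t+1)^2$ and $t+1=s(s+s^{-1})=sx$,
$$P'(u)=\frac{t^{1-\alpha}}{(t+1)^3}=\frac{s^{2-2\alpha}}{s^3x^3}=\frac{s^{-(k+1)}}{x^3}=x^{-3},\qquad T(u)=uP'(u)=x^{-1}.$$
On the other side, $x\,p_k(x)=s^k+s^{-k}=s^{-1}+s=x$, so $p_k(x)=1$ and $W(u)=x^{-1}$.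

*Conclusion.* $T$ and $W$ agree at all roots of $P$, which are simple, so $T\equiv W\pmod P$. Also $T$ has no root in common with $P$, so $T$ is coprime to $P$. Modulo $2$ we have $P(C^2)=p(C)=0$. Hence $CQ=C\,T(C^2)=C\,W(C^2)=p_k(C)$. From $\beta T+\gamma P=1$ with $\beta,\gamma\in\mathbb F_2[u]$ we get $\beta(C^2)\,Q=I$, so $Q$ is invertible modulo $2$ and $\det Q$ is odd.

*Consequences.* Since $F_k\equiv p_k\pmod2$, $L'=CQ+F_k(C)\equiv 2p_k(C)\equiv0$. Over $\mathbb Z$, $\ell(C)=Cp(C)-2p_k(C)=-2p_k(C)$, so $2L'=L(C)=\ell(C)+2O(C)$ gives $L'=O(C)-p_k(C)$. Hence $O(C)\equiv p_k(C)\equiv F_k(C)\pmod 2$. $\square$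

**Lemma 8.** Let $k$ be even. Then $\phi:=F(B)_{k+1,k+1}$ is odd. With $\omega_c:=F(B)_{c,k+1}/\phi\in\mathbb Z_{(2)}$, the row $F(B)_c-\omega_cF(B)_{k+1}$ is $\equiv0\pmod 4$ for every $c\le k$. Moreover $L(B)_{k+1}\equiv0\pmod4$.

*Proof.* *$\phi$ is odd.* By (4), $\phi\equiv F(0)=\binom{\alpha}{\alpha}=1\pmod 2$.

*The kernel of $B$ modulo $2$.* The equations are $x_2=0$ and $x_{c-1}+x_{c+1}=0$ for $2\le c\le k$. The last row of $B$ gives nothing. So $x_2=x_4=\dots=x_k=0$ and $x_1=x_3=\dots=x_{k+1}$. The kernel is spanned by $\kappa=(1,0,1,0,\dots,0,1)$, with $\kappa_{k+1}=1$ and $\kappa_k=0$. In particular a kernel vector is its last entry times $\kappa$.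

*The columns of $F(B)$.* From $L=xF+2F_k$ and $L(B)=2O(B)$,
$$BF(B)=2\bigl(O(B)-F_k(B)\bigr).\tag{10}$$
Let $f_1,\dots,f_{k+1}$ be the columns of $F(B)$. By (10), $Bf_{k+1}\equiv0\pmod2$, and the last entry $\phi$ of $f_{k+1}$ is odd, so $f_{k+1}\equiv\kappa\pmod2$. The polynomial $g=O-F_k$ satisfies $g(C)\equiv0\pmod2$ by Lemma 7. So by (4) the first $k$ columns of $g(B)$ are even, and by (10) $Bf_j\equiv0\pmod4$ for $j\le k$. By (5) we may write $f_j=2\varphi_j$ for $j\le k$. Then $B\varphi_j\equiv0\pmod2$, so $\varphi_j\equiv(\varphi_j)_{k+1}\kappa\pmod2$. Hence, for $j\le k$,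
$$f_j-\frac{(f_j)_{k+1}}{\phi}f_{k+1}=2\Bigl(\varphi_j-\frac{(\varphi_j)_{k+1}}{\phi}f_{k+1}\Bigr)\equiv2\bigl((\varphi_j)_{k+1}\kappa-(\varphi_j)_{k+1}\kappa\bigr)=0\pmod4 .$$

*From columns to rows.* The $c$-th entry of the left side is $F(B)_{c,j}-\frac{F(B)_{k+1,j}F(B)_{c,k+1}}{\phi}$, which is the $j$-th entry of $F(B)_c-\omega_cF(B)_{k+1}$. The $(k+1)$-st entry of that row is $F(B)_{c,k+1}-\omega_c\phi=0$. This proves the second assertion.

*The last row of $L(B)$.* The last row of $B$ is $2e_k^T$, so $L(B)=BF(B)+2F_k(B)$ gives $L(B)_{k+1}=2F(B)_k+2F_k(B)_{k+1}$. The row $F(B)_k$ is even: its first $k$ entries by (5), its last entry because $f_{k+1}\equiv\kappa$ and $\kappa_k=0$. By (4), $F_k(B)_{k+1}\equiv F_k(0)\,e_{k+1}^T=0\pmod2$, since $F_k$ is an odd polynomial. So $L(B)_{k+1}\equiv0\pmod4$. $\square$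

**Step 9.** *We bound $D_1$ for even $k$, by clearing blocks over $\mathbb Z_{(2)}$.* By Lemma 7, $Q$ is invertible over $\mathbb Z_{(2)}$. Multiply the last $k$ columns on the right by $Q^{-1}$, which does not change $\nu(D_1)$, and put $\mathcal G=L'Q^{-1}$. The rows become I: $(L(B)_c\mid\mathcal G_c)$, II: $(F(B)_c\mid -e_c^T)$, III: $(F(B)_c\mid0)$, IV: $(0\mid e_c^T)$, with the same ranges of $c$ as before.

Subtract $\omega_c$ times the row $c=k+1$ of type III from each row II and from each row III with $c\le k$. The second blocks are unchanged, and by Lemma 8 the first blocks of these rows become $\equiv0\pmod4$. Now add to each row I suitable multiples (entries of $\mathcal G$, up to sign) of the rows II, whose second blocks are $-e_{c'}^T$ with $c'\le m$, and of the rows IV, whose second blocks are $e_{c'}^T$ with $m<c'\le k$, so as to make its second block $0$. Its first block becomes $L(B)_c$ plus a vector divisible by $4$, which is even by (5). So the $m$ rows I are divisible by $2$, and the $k-m=d$ rows III with $c\le k$ are divisible by $4$. Hence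
$$\nu(D_1)\ge m+2d=k+d .$$

**Step 10.** *We bound $D_2$ for even $k$, by reading off rows.* $L(B)$ is even by (5), $L'$ is even by Lemma 7, and $L(B)_{k+1}\equiv0\pmod4$ by Lemma 8. So the $q$ rows I, the $k-q$ rows III with $c\le k$, and the $k-q$ rows IV are each divisible by $2$, and the row III with $c=k+1$ is divisible by $4$. Hence
$$\nu(D_2)\ge q+2(k-q)+2=2k-q+2=k+d+1 .$$
This proves (8) for even $k$, and with Steps 7 and 8 it proves Theorem 2. $\blacksquare$

For $k=d=2$ the bounds read $\nu(D_1)\ge4$ and $\nu(D_2)\ge5$, and both are equalities, as $D_1=16$ and $|D_2|=288=2^5\cdot 9$.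

## Spanning trees and the hole at the middle of a side

We now prove Theorem 3. Let $k$ be even, $N=k+1$ and $h=(k+1,1)$, so $2k+1=2N-1$.

**Step 11.** *We turn the count into a number of spanning trees, for which there is a product formula.* In the $(2N-1)\times(2N-1)$ grid, think of the vertices with both coordinates odd as the vertices of an $N\times N$ grid, those with exactly one even coordinate as its edges, and those with both coordinates even as its bounded faces. **Temperley's bijection** (Temperley 1974; Kenyon–Propp–Wilson, *Trees and Matchings*, 2000) says that if $h$ has both coordinates odd and lies on the boundary, then the matchings of the large grid minus $h$ correspond to the spanning trees of the $N\times N$ grid. To a tree, rooted at $h$, one assigns the matching in which each other vertex is paired with the first edge on its path to the root, and each bounded face with the first edge on its path to the outer face in the dual tree. For $N=2$ and $h$ a corner, both counts are $4$: the $4$-cycle has $4$ spanning trees. In the $3\times 3$ grid minus $(1,1)$, the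 edge $(2,1)(2,2)$ forces everything, and the edge $(2,1)(3,1)$ leaves a $3\times2$ grid with $3$ matchings.

Our $h=(k+1,1)$ has both coordinates odd because $k$ is even, and it is on the boundary. So $a(2k+1;h)=\tau$, the number of spanning trees of the $N\times N$ grid.

**Step 12.** *We write $\tau$ as a product.* The Laplacian eigenvalues of the path on $N$ vertices are $2-2\cos\frac{\pi i}{N}$ for $0\le i<N$, and those of the $N\times N$ grid are sums of two of them. The matrix-tree theorem says that the number of spanning trees is the product of the nonzero Laplacian eigenvalues divided by the number of vertices. For the path, which has one spanning tree, it gives $\prod_{i=1}^{N-1}(2-2\cos\frac{\pi i}N)=N$. For the grid, the terms with $j=0$ contribute $N$, the terms with $i=0$ contribute $N$, and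
$$\tau=\frac1{N^2}\prod_{(i,j)\ne(0,0)}\Bigl(4-2\cos\tfrac{\pi i}N-2\cos\tfrac{\pi j}N\Bigr)=\prod_{i,j=1}^{N-1}\Bigl(4-2\cos\tfrac{\pi i}N-2\cos\tfrac{\pi j}N\Bigr).$$
Let $\zeta=e^{2\pi \mathrm i/N}$ and $\epsilon_l=\zeta^l+\zeta^{-l}=2\cos\frac{2\pi l}{N}$ for $1\le l\le k/2$. If $i=2l$ is even, $2\cos\frac{\pi i}N=\epsilon_l$. If $i$ is odd, then $N-i=2l$ is even and $2\cos\frac{\pi i}{N}=-2\cos\frac{\pi(N-i)}{N}=-\epsilon_l$. So the numbers $2\cos\frac{\pi i}N$, $1\le i\le N-1$, are exactly the $\pm\epsilon_l$, and
$$\tau=\prod_{l,l'=1}^{k/2}\ \prod_{\pm,\pm}\bigl(4\pm\epsilon_l\pm\epsilon_{l'}\bigr).$$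

**Step 13.** *We compute the valuation factor by factor.* Extend $\nu$ to $\mathbb Q(\zeta)$ at a prime above $2$, keeping $\nu(2)=1$. Algebraic integers have $\nu\ge0$. If two of them are congruent modulo $2$ and one has valuation $0$, so has the other. Since $\prod_{j=1}^{N-1}(1-\zeta^j)=N$ is odd, $\nu(1-\zeta^j)=0$ whenever $N\nmid j$.

Let $l\ne l'$. Then $\epsilon_l-\epsilon_{l'}=(\zeta^l-\zeta^{l'})(1-\zeta^{-l-l'})$, as one sees by expanding. Because $1\le l,l'\le k/2$ and $N=k+1$, neither $l-l'$ nor $l+l'$ is divisible by $N$, so this has valuation $0$. All four factors $4\pm\epsilon_l\pm\epsilon_{l'}$ are congruent to it modulo $2$, so they have valuation $0$.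

Let $l=l'$. The four factors are $4$, $4$, $2(2-\epsilon_l)$ and $2(2+\epsilon_l)$. Here $2-\epsilon_l=(1-\zeta^l)(1-\zeta^{-l})$ has valuation $0$, and $2+\epsilon_l\equiv2-\epsilon_l\pmod2$ has valuation $0$ too. The total is $2+2+1+1=6$.

There are $k/2$ pairs with $l=l'$, so
$$\nu(a(2k+1;h))=\nu(\tau)=6\cdot\frac k2=3k=k+2d .\qquad\blacksquare$$

For $k=2$ this is $192=2^6\cdot3$, which we counted by hand above. For $k=4$ it is $557568000=2^{12}\cdot5^3\cdot33^2$.
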